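# Ehrhart polynomials of fans that no differential operator produces from the volume

## Piecewise linear functions on a unimodular fan

Let $N$ be a lattice with dual lattice $M$, and let $\Sigma$ be a (finite) **unimodular** fan in $N_{\mathbb R}$: every cone is generated by part of a basis of $N$. Write $\Sigma(k)$ for the set of $k$-dimensional cones, $\sigma(1)$ for the set of rays of a cone $\sigma$, and $u_\rho$ for the primitive generator of a ray $\rho$.

**Definition (piecewise linear functions).** $\mathrm{PL}(\Sigma)$ is the group of continuous functions $|\Sigma|\to\mathbb R$ that are linear on each cone and integral on $N\cap|\Sigma|$; put $\mathrm{PL}_{\mathbb Q}(\Sigma)=\mathrm{PL}(\Sigma)\otimes\mathbb Q$. The Courant function $x_\rho\in\mathrm{PL}(\Sigma)$ has $x_\rho(u_\rho)=1$ and $x_\rho(u_{\rho'})=0$ for $\rho'\ne\rho$.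

Because $\Sigma$ is unimodular, the $x_\rho$ form a basis of $\mathrm{PL}(\Sigma)$, and $f=\sum_\rho f_\rho x_\rho$ with $f_\rho=f(u_\rho)$. We use the $f_\rho$ as coordinates throughout. Each $m\in M$ restricts to a piecewise linear function, $m=\sum_\rho\langle m,u_\rho\rangle x_\rho$.

**Example (the line fan).** Let $N=\mathbb Z$ and let $\Sigma$ have the cones $\{0\},\mathbb R_{\ge0},\mathbb R_{\le 0}$. Then $f$ is the pair $(f_+,f_-)=(f(1),f(-1))$, and $m\in M=\mathbb Z$ is the function $m\,x_+-m\,x_-$.

## The Chow ring, the degree and the volume polynomial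

**Definition (Chow ring).** $\mathbb QA(\Sigma)=\mathbb Q[x_\rho:\rho\in\Sigma(1)]/(\mathcal I_\Sigma+\mathcal J_\Sigma)$, where $\mathcal I_\Sigma$ is generated by the products $\prod_{\rho\in I}x_\rho$ with $I\subseteq\Sigma(1)$ not spanning a cone of $\Sigma$, and $\mathcal J_\Sigma$ is generated by the linear forms $m=\sum_\rho\langle m,u_\rho\rangle x_\rho$, $m\in M$.

For a cone $\sigma$ put $x_\sigma=\prod_{\rho\in\sigma(1)}x_\rho$.

**Definition (Minkowski weights, balanced fans).** A $k$-dimensional Minkowski weight is a linear functional on $\mathbb QA^k(\Sigma)$, viewed as the map $\Sigma(k)\to\mathbb Q$ sending $\sigma$ to its value on $x_\sigma$. The fan $\Sigma$ is balanced if it is pure of dimension $d$ and the constant function $1$ on $\Sigma(d)$ is a Minkowski weight. The corresponding functional, extended by zero outside degree $d$, is $\deg:\mathbb QA(\Sigma)\to\mathbb Q$.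

A weight determines its functional because the $x_\sigma$ span, which is Lemma 1(a) below.

**Definition (volume polynomial).** For balanced $\Sigma$ and $f\in\mathrm{PL}_{\mathbb Q}(\Sigma)$, $\mathrm{Vol}_\Sigma(f)=\deg(\exp f)=\frac1{d!}\deg(f^d)$.

**Example (dimension one).** Let $\Sigma$ consist of $0$ and rays with generators $u_1,\dots,u_r$. Here $\mathbb QA^1(\Sigma)=\mathbb Q^r/M_{\mathbb Q}$, where $m$ stands for the vector $(\langle m,u_i\rangle)_i$. The constant weight $1$ is a Minkowski weight iff $\sum_i\langle m,u_i\rangle=0$ for all $m$, that is, iff $\sum_iu_i=0$. So $e_1,e_2,-e_1-e_2$ give a balanced fan and $e_1,e_2$ do not. In the balanced case $\mathrm{Vol}(f)=\sum_if_i$.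

**Example (the plane).** For the complete fan in $\mathbb R^2$ with rays $e_1,e_2,-e_1-e_2$, the linear relations identify $x_1=x_2=x_3=x$, and $x_1x_2x_3=0$ becomes $x^3=0$. So $\mathbb QA=\mathbb Q[x]/(x^3)$, $\deg x^2=1$ and $\mathrm{Vol}(f)=\frac12(f_1+f_2+f_3)^2$.

## The K-ring and Ehrhart fans

**Definition (K-ring).** $K(\Sigma)$ is the ring of functions on $|\Sigma|$ generated by the $e^f$, $f\in\mathrm{PL}(\Sigma)$, modulo the ideal $\langle e^m-1:m\in M\rangle$. For $\sigma\in\Sigma$ put $y_\sigma=\prod_{\rho\in\sigma(1)}(1-e^{-x_\rho})$, with $y_{\{0\}}=1$.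

The $y_\sigma$ are combinatorial analogues of the classes of structure sheaves of torus-orbit closures.

**Definition (Ehrhart fan).** A purely $d$-dimensional balanced unimodular fan is an Ehrhart fan if there is a group homomorphism $\chi_\Sigma:K(\Sigma)\to\mathbb Z$ with $\chi_\Sigma(y_\sigma)=1$ for all $\sigma\in\Sigma$. Its Ehrhart function is $\mathrm{Ehr}_\Sigma:\mathrm{PL}(\Sigma)\to\mathbb Z$, $f\mapsto\chi_\Sigma(e^f)$.

**Example (the line fan).** In $K(\Sigma)$ we have $e^{x_+-x_-}=1$, so $y_+=y_-=:y$. On each cone one of $x_\pm$ vanishes, so $y_+y_-=0$, i.e. $y^2=0$. Hence $e^{x_\pm}=(1-y)^{-1}=1+y$ and $e^f=(1+y)^{f_++f_-}=1+(f_++f_-)y$. With $\chi(1)=\chi(y)=1$ the Ehrhart function must be $1+f_++f_-$. That such a $\chi$ exists will follow from Theorem 1(1).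

For a complete unimodular fan, $\mathrm{Ehr}_\Sigma(f)=\chi(X_\Sigma,\mathcal O(D_f))$. Bergman fans of matroids, including non-representable ones, also give Ehrhart fans.

The next lemma makes these definitions sound: it shows that the degree and $\chi_\Sigma$ are determined by the values prescribed for them.

**Lemma 1.** Let $\Sigma$ be a unimodular fan. (a) $\mathbb QA^k(\Sigma)$ is spanned by the $x_\sigma$, $\sigma\in\Sigma(k)$; in particular it is $0$ for $k>\dim\Sigma$. (b) $K(\Sigma)$ is spanned as a group by the $y_\sigma$, $\sigma\in\Sigma$. Hence $\chi_\Sigma$ is unique if it exists.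

*Proof.* Let $\rho\in\sigma(1)$. By unimodularity there is $m\in M$ with $\langle m,u_\rho\rangle=1$ and $\langle m,u_{\rho'}\rangle=0$ for the other rays $\rho'$ of $\sigma$.

(a) In $\mathbb QA(\Sigma)$ this $m$ gives $x_\rho=-\sum_{\tau\notin\sigma(1)}\langle m,u_\tau\rangle x_\tau$. Take a monomial of degree $k$ that is not in $\mathcal I_\Sigma$, so that its support spans a cone $\sigma$. If some $x_\rho$ occurs at least twice, replace one factor $x_\rho$ by this sum. Every resulting monomial has degree $k$ and strictly larger support. Supports have at most $k$ elements, so after finitely many steps only squarefree monomials remain. Those not in $\mathcal I_\Sigma$ are the $x_\sigma$ with $\sigma\in\Sigma(k)$.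

(b) Put $z_\rho=1-e^{-x_\rho}$. If $I$ spans no cone, then $\prod_{\rho\in I}z_\rho=0$ as a function: on each cone some $\rho\in I$ is not a ray of it, and $x_\rho$ vanishes there. So for $\tau\notin\sigma(1)$ the product $y_\sigma z_\tau$ is either $0$ or $y_{\sigma'}$, with $\sigma'$ the cone spanned by $\sigma$ and $\tau$. Let $J_\sigma$ be the ideal generated by these products.

We claim $y_\sigma e^f\equiv y_\sigma$ modulo $J_\sigma$ for all $f\in\mathrm{PL}(\Sigma)$. Since $J_\sigma$ is an ideal and the $e^{x_\tau}$ are invertible, it suffices to treat $e^{-x_\tau}$ for each ray $\tau$. If $\tau\notin\sigma(1)$ then $y_\sigma-y_\sigma e^{-x_\tau}=y_\sigma z_\tau\in J_\sigma$. If $\tau=\rho\in\sigma(1)$, take $m$ as above. Since $e^{m}=1$ in $K(\Sigma)$, we get $e^{-x_\rho}=\prod_{\tau\notin\sigma(1)}e^{\langle m,u_\tau\rangle x_\tau}$, and the case already done gives $y_\sigma e^{-x_\rho}\equiv y_\sigma$.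

Hence $y_\sigma K(\Sigma)\subseteq\mathbb Zy_\sigma+\sum_{\sigma'}y_{\sigma'}K(\Sigma)$, where $\sigma'$ runs over cones containing $\sigma$ of one dimension more. By descending induction on $\dim\sigma$, $y_\sigma K(\Sigma)$ lies in the span of the $y_{\sigma'}$ with $\sigma'\supseteq\sigma$. Take $\sigma=\{0\}$. $\square$

## Differential operators and the relation $f\sim g$

**Definition (operators).** $\mathrm{Diff}_{\mathbb Q}=\mathbb Q[\partial_\rho:\rho\in\Sigma(1)]\cong\mathrm{Sym}(\mathrm{PL}_{\mathbb Q}(\Sigma))$ acts on polynomial functions on $\mathrm{PL}_{\mathbb Q}(\Sigma)$, where $\partial_\rho=\partial/\partial f_\rho$ is the derivative in the direction $x_\rho$. For a polynomial function $g$ let $\mathrm{Ann}(g)\subseteq\mathrm{Diff}_{\mathbb Q}$ be its annihilator and $\mathbb QA_g=\mathrm{Diff}_{\mathbb Q}/\mathrm{Ann}(g)$. Write $f\sim g$ if there is $\mathrm{td}\in\mathrm{Diff}_{\mathbb Q}$ whose class is a unit of $\mathbb QA_g$ and such that $f=\mathrm{td}\cdot g$.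

An element $D=\sum D_\rho x_\rho$ acts as $\partial_D=\sum_\rho D_\rho\partial_\rho$. In particular $\partial_m=\sum_\rho\langle m,u_\rho\rangle\partial_\rho$. We write $\mathrm{Diff}_k$ for the operators homogeneous of order $k$.

**Example.** In two variables $a,b$ let $g=ab$. Then $\mathrm{Ann}(g)=(\partial_a^2,\partial_b^2)$, and $(1+a)(1+b)=(1+\partial_a)(1+\partial_b)\,g\sim g$. On the other hand $a^2+b\not\sim a^2$: the operator $\partial_b$ kills $a^2$, hence kills $\mathrm{td}\cdot a^2$ for every $\mathrm{td}$ because the operators commute, but it does not kill $a^2+b$. We shall use this obstruction later.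

Expanding $\frac1{d!}\deg\bigl((\sum f_\rho x_\rho)^d\bigr)$ by the multinomial theorem gives $\mathrm{Vol}_\Sigma=\sum_{|a|=d}\deg(x^a)\,f^a/a!$. So, reading $x_\rho$ as $\partial_\rho$,
$$\delta\cdot\mathrm{Vol}_\Sigma=\deg(\delta)\qquad\text{for }\delta\in\mathrm{Diff}_d. \tag{1}$$

We use one known fact: for a purely $d$-dimensional Ehrhart fan, $\mathrm{Ehr}_\Sigma$ extends to a polynomial function on $\mathrm{PL}_{\mathbb Q}(\Sigma)$ whose degree-$d$ homogeneous part is $\mathrm{Vol}_\Sigma$. Write $E_k$ for its degree-$k$ part, so $E_d=\mathrm{Vol}_\Sigma$.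

**Lemma 2.** Let $\Sigma$ be a purely $d$-dimensional Ehrhart fan. Then $\mathcal I_\Sigma+\mathcal J_\Sigma\subseteq\mathrm{Ann}(E_k)$ for every $k$ (with $x_\rho$ read as $\partial_\rho$), and $E_k=0$ for $k>d$.

*Proof.* Let $m\in M$. For $f\in\mathrm{PL}(\Sigma)$ and $j\in\mathbb Z$ we have $e^{f+jm}=e^f$ in $K(\Sigma)$, so $\mathrm{Ehr}(f+jm)=\mathrm{Ehr}(f)$. A polynomial in $j$ that is constant on $\mathbb Z$ is constant, so $\partial_m\mathrm{Ehr}$ vanishes on the lattice $\mathrm{PL}(\Sigma)$, hence identically. As $\partial_m$ is homogeneous, $\partial_mE_k=0$ for each $k$.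

Let $I\subseteq\Sigma(1)$ span no cone. As in Lemma 1, $e^f\prod_{\rho\in I}(1-e^{-x_\rho})=0$ on $|\Sigma|$. Apply $\chi_\Sigma$. By Taylor's formula $\exp(-\partial_\rho)$ is the translation $g(f)\mapsto g(f-x_\rho)$, so the result reads $\prod_{\rho\in I}(1-\exp(-\partial_\rho))\,\mathrm{Ehr}=0$ on $\mathrm{PL}(\Sigma)$, hence identically. Now $1-\exp(-\partial_\rho)=\partial_\rho c_\rho$, where $c_\rho$ is a power series in $\partial_\rho$ with constant term $1$. On polynomials $c_\rho$ is $1$ plus a locally nilpotent operator, so it is invertible and may be canceled. Thus $\prod_{\rho\in I}\partial_\rho\,\mathrm{Ehr}=0$, and by homogeneity this operator kills each $E_k$.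

So $\delta\mapsto\delta\cdot E_k$ on $\mathrm{Diff}_k$ descends to $\mathbb QA^k(\Sigma)$. For $k>d$ this space is $0$ by Lemma 1(a), so all order-$k$ derivatives of $E_k$ vanish and $E_k=0$. $\square$

## Does the volume determine the Ehrhart polynomial?

The problem comes from Matthew Dupraz, Andreas Gross, Leonid Monin, "A Riemann-Roch theorem for Frobenius quotients", arXiv:2607.26176 (2026). **Question.** Let $\Sigma$ be a purely $d$-dimensional Ehrhart fan. Do we have $\mathrm{Ehr}_\Sigma\sim\mathrm{Vol}_\Sigma$?

In words: is there always a constant-coefficient operator that turns the leading part of the Ehrhart polynomial into the whole polynomial, as the Todd class does in Riemann–Roch?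

**Answer.** No. For every $d\ge2$ there are purely $d$-dimensional Ehrhart fans for which no $\mathrm{td}\in\mathrm{Diff}_{\mathbb Q}$ at all, unit or not, satisfies $\mathrm{Ehr}_\Sigma=\mathrm{td}\cdot\mathrm{Vol}_\Sigma$. For $d\le1$ the relation always holds.

The case $d\le 1$ can be done at once. If $d=0$, then $\Sigma=\{0\}$, $\mathrm{PL}(\Sigma)=0$ and $\mathrm{Ehr}=\mathrm{Vol}=1$. If $d=1$, then $\mathrm{Vol}=\sum_\rho f_\rho$, and by Lemma 2 $\mathrm{Ehr}=\mathrm{Vol}+c$ with $c=\mathrm{Ehr}(0)=\chi(1)=1$. So $\mathrm{td}=1+\partial_\rho$ works for any ray $\rho$. It is a unit because $\partial_\rho^2\mathrm{Vol}=0$.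

For the complete fan of the plane above put $s=f_1+f_2+f_3$. Its Ehrhart polynomial is $\frac12s^2+\frac32s+1$ (a case of Theorem 3(1) below), and $\mathrm{td}=1+\frac32\partial_1+\partial_1^2$ produces it from $\frac12s^2$.

## Two lemmas for building Ehrhart fans

We need many Ehrhart fans with explicit polynomials. These lemmas let us guess the polynomial first and verify afterwards.

**Lemma 3.** Let $P$ be a polynomial function on $\mathrm{PL}_{\mathbb Q}(\Sigma)$ that is a sum of polynomials each depending only on $f|_\sigma$ for some single cone $\sigma$. Suppose $P(f+m)=P(f)$ for all $m\in M$, and $P$ is integer-valued on $\mathrm{PL}(\Sigma)$. Then $e^f\mapsto P(f)$ is a well-defined group homomorphism $K(\Sigma)\to\mathbb Z$.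

*Proof.* Let $\hat K$ be the ring generated by the functions $e^f$. Since $e^fe^g=e^{f+g}$, it is additively spanned by them. Suppose $\sum_kc_ke^{f_k}=0$ on $|\Sigma|$ with $c_k\in\mathbb Z$. On a cone $\sigma$, exponentials of distinct linear functions are distinct characters of the monoid $\sigma$, hence linearly independent (Dedekind–Artin). So for every linear $\ell$ on $\sigma$ the sum of the $c_k$ with $f_k|_\sigma=\ell$ is $0$. Therefore $\sum_kc_kP_\sigma(f_k|_\sigma)=0$ for any function $P_\sigma$ of $f|_\sigma$. Adding over the summands of $P$ gives $\sum_kc_kP(f_k)=0$, so the map is well defined on $\hat K$. The ideal $\langle e^m-1\rangle$ is additively spanned by the elements $e^{f+m}-e^f$, which map to $0$. $\square$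

**Lemma 4.** Let $\Sigma$ be pure of dimension $d$ and unimodular, and let $V$ be a homogeneous polynomial of degree $d$ on $\mathrm{PL}_{\mathbb Q}(\Sigma)$. Suppose $\mathcal I_\Sigma+\mathcal J_\Sigma\subseteq\mathrm{Ann}(V)$ and $\prod_{\rho\in\sigma(1)}\partial_\rho V=1$ for all $\sigma\in\Sigma(d)$. Then $\Sigma$ is balanced and $\mathrm{Vol}_\Sigma=V$.

*Proof.* The map $\delta\mapsto\delta V$ on $\mathrm{Diff}_d$ descends to a functional on $\mathbb QA^d(\Sigma)$ with value $1$ on each $x_\sigma$, $\sigma\in\Sigma(d)$. So the constant $1$ is a Minkowski weight and this functional is $\deg$. For $f\in\mathrm{PL}_{\mathbb Q}(\Sigma)$, $\mathrm{Vol}_\Sigma(f)=\frac1{d!}\deg(f^d)=\frac1{d!}\partial_f^dV=V(f)$, the last step by Taylor's formula at $0$ for a homogeneous polynomial of degree $d$. $\square$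

## Cube fans of simplicial complexes

Let $\Delta$ be a simplicial complex on $[n]$, pure of dimension $d-1$, with every $i\in[n]$ a vertex. Let $\Sigma_\Delta$ be the fan in $\mathbb R^n$ ($N=\mathbb Z^n$) with cones $\sigma_{F,\varepsilon}=\mathrm{cone}(\varepsilon_ie_i:i\in F)$ for $F\in\Delta$, $\varepsilon\in\{\pm1\}^F$. It is a subfan of the fan of $(\mathbb P^1)^n$, so it is a unimodular fan, pure of dimension $d$. For instance, the edge $1-2$ gives the four quadrants of $\mathbb R^2$, and the path $1-2-3$ gives the planes $\mathbb R^{12}$ and $\mathbb R^{23}$ in $\mathbb R^3$, cut into quadrants.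

**Theorem 1.** Put $t_i(f)=f(e_i)+f(-e_i)$ and $t^F=\prod_{i\in F}t_i$.

1. $\Sigma_\Delta$ is an Ehrhart fan, with $\mathrm{Vol}=\sum_{F\text{ facet}}t^F$ and $\mathrm{Ehr}=\sum_{F\in\Delta}t^F$.
2. Let $d\ge2$ and let $\Delta=P_5*2^{\{6,\dots,d+3\}}$ be the join of the path $1-2-3-4-5$ with a full simplex on $d-2$ vertices. Then there is no $\mathrm{td}\in\mathrm{Diff}_{\mathbb Q}$ with $\mathrm{Ehr}=\mathrm{td}\cdot\mathrm{Vol}$. So $\mathrm{Ehr}\not\sim\mathrm{Vol}$.

*Proof of part 1.*

**Step 1: the volume.** This step checks the hypotheses of Lemma 4. Multiplying out,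
$$V:=\sum_{F\text{ facet}}t^F=\sum_{\sigma\in\Sigma(d)}\ \prod_{\rho\in\sigma(1)}f_\rho .$$
If $I\subseteq\Sigma(1)$ spans no cone, then $I$ is contained in no $\sigma(1)$. The monomials of $V$ are squarefree, so $\prod_{\rho\in I}\partial_\rho V=0$. For $m\in M$ we have $t_i(m)=\langle m,e_i\rangle-\langle m,e_i\rangle=0$. So $V(f+sm)=V(f)$ for all $s$, and $\partial_mV=0$. Finally $\prod_{\rho\in\sigma(1)}\partial_\rho V=1$ for $\sigma\in\Sigma(d)$. By Lemma 4, $\Sigma_\Delta$ is balanced and $\mathrm{Vol}=V$.

**Step 2: a homomorphism.** This step produces a candidate for $\chi$. Let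
$$P=\sum_{F\in\Delta}t^F=\sum_{\sigma\in\Sigma_\Delta}\ \prod_{\rho\in\sigma(1)}f_\rho .$$
Each summand on the right depends only on $f|_\sigma$. Moreover $P$ is $M$-invariant since $t_i(m)=0$, and $P$ is integral on $\mathrm{PL}(\Sigma)$. Lemma 3 gives $\chi:K(\Sigma_\Delta)\to\mathbb Z$ with $\chi(e^f)=P(f)$.

**Step 3: the values on $y_\sigma$.** This step checks $\chi(y_\sigma)=1$. For $\sigma=\sigma_{F,\varepsilon}$,
$$y_\sigma=\sum_{G\subseteq F}(-1)^{|G|}e^{-x_G},\qquad x_G=\sum_{i\in G}x_{\varepsilon_ie_i}.$$
The function $-x_G$ takes the values $-1$ and $0$ on $\varepsilon_ie_i$ and $-\varepsilon_ie_i$ if $i\in G$, and $0$ on both $\pm e_i$ if $i\notin G$. So $t_i(-x_G)$ is $-1$ for $i\in G$ and $0$ otherwise. All subsets of $G$ lie in $\Delta$, hence $P(-x_G)=\sum_{F'\subseteq G}(-1)^{|F'|}$, which is $1$ if $G=\emptyset$ and $0$ otherwise. Therefore $\chi(y_\sigma)=1$ for all $\sigma$, and $\Sigma_\Delta$ is Ehrhart with $\mathrm{Ehr}=P$ (unique by Lemma 1). $\square$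

## The Todd operator on short paths

We try the question on graphs, so $d=2$. The first thing to try is the recipe from toric geometry: for a complete unimodular fan, Hirzebruch–Riemann–Roch suggests
$$\mathrm{Todd}=\prod_\rho\frac{\partial_\rho}{1-\exp(-\partial_\rho)}=1+\tfrac12\sum_\rho\partial_\rho+\cdots .$$
On a cube fan of a graph both $\partial_{e_i}$ and $\partial_{-e_i}$ act on polynomials in the $t$'s as $\partial/\partial t_i$. So the first-order part gives
$$\tfrac12\sum_\rho\partial_\rho\mathrm{Vol}=\sum_i\frac{\partial\mathrm{Vol}}{\partial t_i}=\sum_i(\text{number of neighbors of }i\text{ in }\Delta)\;t_i ,$$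
while Theorem 1(1) says $E_1=\sum_it_i$. Already for the path $1-2-3$ the two differ: $t_1+2t_2+t_3$ against $t_1+t_2+t_3$. The recipe stops working as soon as a vertex does not have exactly one neighbor.

This does not settle the question, because another operator may work. For the path $1-2-3$ one does: $\mathrm{Vol}=t_2(t_1+t_3)$, and
$$\bigl(1+\partial_{e_1}\bigr)\bigl(1+\partial_{e_2}\bigr)\mathrm{Vol}=(1+t_2)(1+t_1+t_3)=\mathrm{Ehr}.$$
For the path $1-2-3-4$ the partial derivatives of $\mathrm{Vol}=t_1t_2+t_2t_3+t_3t_4$ are $t_2,\ t_1+t_3,\ t_2+t_4,\ t_3$. They span all of $t_1,\dots,t_4$, so $E_1=\mathrm{td}_1\mathrm{Vol}$ for some first-order $\mathrm{td}_1$. Since $\partial_{e_1}\partial_{e_2}\mathrm{Vol}=1=E_0$, the operator $1+\mathrm{td}_1+\partial_{e_1}\partial_{e_2}$ works.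

To get a negative answer we must rule out every operator at once. For this, look for an operator that kills $\mathrm{Vol}$ and not $\mathrm{Ehr}$:

**Lemma 5.** If some $\eta\in\mathrm{Diff}_{\mathbb Q}$ satisfies $\eta\cdot\mathrm{Vol}_\Sigma=0$ and $\eta\cdot\mathrm{Ehr}_\Sigma\ne0$, then there is no $\mathrm{td}\in\mathrm{Diff}_{\mathbb Q}$ with $\mathrm{Ehr}_\Sigma=\mathrm{td}\cdot\mathrm{Vol}_\Sigma$.

*Proof.* $\mathrm{Diff}_{\mathbb Q}$ is commutative, so $\mathrm{Ehr}=\mathrm{td}\cdot\mathrm{Vol}$ would give $\eta\cdot\mathrm{Ehr}=\mathrm{td}\cdot(\eta\cdot\mathrm{Vol})=0$. $\square$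

For the path $1-2-3$ the operator $\partial_{e_1}-\partial_{e_3}$ kills $\mathrm{Vol}$, but it kills $\mathrm{Ehr}$ too, as its coefficients add up to $0$. On the path with five vertices the alternating pattern has three nonzero entries $1,-1,1$, and these do not cancel.

*Proof of Theorem 1, part 2.* Let $W=t_1t_2+t_2t_3+t_3t_4+t_4t_5$ and $T=\prod_{l=6}^{d+3}t_l$ (so $T=1$ if $d=2$). The faces of a join are the unions of a face of each factor, so part 1 gives
$$\mathrm{Vol}=WT,\qquad \mathrm{Ehr}=\Bigl(1+\sum_{i=1}^5t_i+W\Bigr)\prod_{l=6}^{d+3}(1+t_l).$$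
Let $\eta=\partial_{e_1}-\partial_{e_3}+\partial_{e_5}$. Then $\eta W=t_2-(t_2+t_4)+t_4=0$, so $\eta\mathrm{Vol}=0$. But
$$\eta\,\mathrm{Ehr}=(1-1+1+\eta W)\prod_{l=6}^{d+3}(1+t_l)=\prod_{l=6}^{d+3}(1+t_l)\neq0.$$
Lemma 5 finishes the proof. $\square$

For $d=2$ the fan is the union of the coordinate planes $\mathbb R^{12},\mathbb R^{23},\mathbb R^{34},\mathbb R^{45}$ in $\mathbb R^5$, divided into quadrants. It is connected in codimension one. The question is answered. The rest of the lecture decides exactly when the relation holds, and then removes the special features of this example.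

## Annihilators and the radical of the degree pairing

Lemma 5 gives an obstruction. The next theorem says that such obstructions are the only ones, and locates them in the Chow ring.

**Theorem 2.** Let $\Sigma$ be a purely $d$-dimensional Ehrhart fan and $E_k$ the degree-$k$ part of $\mathrm{Ehr}_\Sigma$. Then $\delta\mapsto\delta\cdot E_k$ induces a linear functional $\varphi_k$ on $\mathbb QA^k(\Sigma)$. Let $R^k=\{a\in\mathbb QA^k(\Sigma):\deg(ab)=0\ \forall b\in\mathbb QA^{d-k}(\Sigma)\}$. Then
$$\mathrm{Ehr}_\Sigma\sim\mathrm{Vol}_\Sigma\iff\varphi_k|_{R^k}=0\ \text{ for }1\le k\le d-1.$$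
In particular $\mathrm{Ehr}_\Sigma\sim\mathrm{Vol}_\Sigma$ whenever $R^k=0$ for $1\le k\le d-1$ (e.g. under Poincaré duality), and always when $d\le1$.

*Proof.* That $\varphi_k$ is well defined is Lemma 2.

**Step 1: one condition for each degree.** This step replaces the single unknown $\mathrm{td}$ by its homogeneous parts and disposes of the unit condition. Write $\mathrm{td}=\sum_j\mathrm{td}_j$ with $\mathrm{td}_j$ of order $j$. As $\mathrm{Vol}$ is homogeneous of degree $d$, the degree-$k$ part of $\mathrm{td}\cdot\mathrm{Vol}$ is $\mathrm{td}_{d-k}\cdot\mathrm{Vol}$. By Lemma 2, $\mathrm{Ehr}$ has no parts of degree above $d$. So $\mathrm{Ehr}=\mathrm{td}\cdot\mathrm{Vol}$ iff $E_k=\mathrm{td}_{d-k}\cdot\mathrm{Vol}$ for $0\le k\le d$. Here $\mathrm{Vol}\ne0$, because by (1) $\prod_{\rho\in\sigma(1)}\partial_\rho\mathrm{Vol}=\deg x_\sigma=1$ for $\sigma\in\Sigma(d)$. Since $E_d=\mathrm{Vol}$, necessarily $\mathrm{td}_0=1$. Operators of positive order are nilpotent in $\mathbb QA_{\mathrm{Vol}}$, as their $(d+1)$-st powers kill $\mathrm{Vol}$.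 So such a $\mathrm{td}$ is automatically a unit. Hence
$$\mathrm{Ehr}\sim\mathrm{Vol}\iff E_k\in S_k:=\mathrm{Diff}_{d-k}\cdot\mathrm{Vol}\ \text{ for all }0\le k\le d, \tag{2}$$
and if $E_k\notin S_k$ for one $k$, then no $\mathrm{td}$ satisfies $\mathrm{Ehr}=\mathrm{td}\cdot\mathrm{Vol}$.

**Step 2: duality.** This step turns membership in $S_k$ into the vanishing of a functional. The pairing $(\eta,g)\mapsto\eta\cdot g$ between $\mathrm{Diff}_k$ and homogeneous polynomials of degree $k$ is perfect, because monomials pair to $\partial^af^b=a!$ if $a=b$ and $0$ otherwise. The annihilator of $S_k$ in $\mathrm{Diff}_k$ consists of the $\eta$ with $\eta\delta\mathrm{Vol}=0$ for all $\delta\in\mathrm{Diff}_{d-k}$. By (1), $\eta\delta\mathrm{Vol}=\deg(\eta\delta)$, so these are exactly the $\eta$ whose class lies in $R^k$. In finite dimension a subspace is the annihilator of its annihilator. So $E_k\in S_k$ iff $\eta\cdot E_k=0$ for all these $\eta$, that is, iff $\varphi_k|_{R^k}=0$.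

**Step 3: the extreme degrees.** This step removes $k=0$ and $k=d$. For $k=d$ we have $E_d=\mathrm{Vol}\in S_d$. For $k=0$, $\mathbb QA^0(\Sigma)=\mathbb Q$ and $R^0=0$ since $\deg\ne0$. This proves the criterion. If all $R^k$ with $1\le k\le d-1$ vanish, or if $d\le1$ so that the range is empty, the condition holds. $\square$

## Two-dimensional fans and the kernel of the intersection matrix

**Theorem 3.** Let $\Sigma$ be a purely 2-dimensional balanced unimodular fan. Write $\rho\sim\tau$ if $\rho\ne\tau$ span a cone, let $n_\rho$ be the number of neighbors of $\rho$, and put $s_\rho=\deg(x_\rho^2)$. Let $B=(\deg(x_\rho x_\tau))_{\rho,\tau}$. Then: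

1. $\Sigma$ is Ehrhart iff $\sum_\rho(2-n_\rho)u_\rho=0$. In that case $\mathrm{Ehr}(f)=\mathrm{Vol}(f)+\sum_\rho(1+\frac{s_\rho}2)f_\rho+1$, where $f_\rho=f(u_\rho)$.
2. If $\Sigma$ is Ehrhart, then $\mathrm{Ehr}\sim\mathrm{Vol}$ iff the vector $(2-n_\rho)_\rho$ is orthogonal to $\ker B$.
3. If $\Delta$ is a graph without isolated vertices, then $\mathrm{Ehr}\sim\mathrm{Vol}$ for $\Sigma_\Delta$ iff the all-ones vector lies in the column space over $\mathbb Q$ of the adjacency matrix of $\Delta$.

We shall see that always $M\subseteq\ker B$. By 1 and 2, being Ehrhart is orthogonality of $(2-n_\rho)_\rho$ to $M$, while $\mathrm{Ehr}\sim\mathrm{Vol}$ is orthogonality to all of $\ker B$. The question has a negative answer because $\ker B$ can be larger than $M_{\mathbb Q}$.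

The theorem also explains the failure of the Todd operator. The coefficient of $f_\rho$ in $\frac12\sum_\tau\partial_\tau\mathrm{Vol}$ is $\frac12(s_\rho+n_\rho)$, while in $E_1$ it is $1+\frac{s_\rho}2$. They agree for all $\rho$ iff every $n_\rho$ equals $2$, as happens for complete fans.

*Proof.*

**Step 1: the local equation.** This step rewrites balancing at each ray. We have $\deg(x_\rho x_\tau)=1$ if $\rho\sim\tau$ and $0$ if $\rho\neq\tau$ are not adjacent. For $m\in M$ and a ray $\rho$, $m=0$ in $\mathbb QA^1(\Sigma)$, so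
$$0=\deg(x_\rho m)=s_\rho\langle m,u_\rho\rangle+\sum_{\tau\sim\rho}\langle m,u_\tau\rangle .$$
As this holds for all $m$,
$$\sum_{\tau\sim\rho}u_\tau=-s_\rho u_\rho,\qquad s_\rho\in\mathbb Z, \tag{3}$$
where integrality holds because the left side is in $N$ and $u_\rho$ is primitive. The displayed equation also says that the coordinate of $Bm$ at $\rho$ is $0$, so $M\subseteq\ker B$.

**Step 2: the converse of (3).** This step will be used to build fans. *If a purely 2-dimensional unimodular fan satisfies (3) with some $s_\rho\in\mathbb Z$, then it is balanced, with $s_\rho=\deg(x_\rho^2)$ and*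
$$\mathrm{Vol}=V:=\tfrac12\sum_\rho s_\rho f_\rho^2+\sum_{\{\rho,\tau\}:\,\rho\sim\tau}f_\rho f_\tau .$$
We apply Lemma 4 to $V$. A set $I$ spanning no cone either is a pair of non-adjacent rays, and then $\partial_\rho\partial_\tau V=0$, or has at least three elements, and then the product of derivatives kills the quadratic $V$. Since $\partial_\rho V=s_\rho f_\rho+\sum_{\tau\sim\rho}f_\tau$, collecting the coefficient of each $f_\rho$ gives
$$\partial_mV=\sum_\rho f_\rho\Bigl(s_\rho\langle m,u_\rho\rangle+\sum_{\tau\sim\rho}\langle m,u_\tau\rangle\Bigr)=0$$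
by (3). Also $\partial_\rho\partial_\tau V=1$ for $\rho\sim\tau$. So $\Sigma$ is balanced with $\mathrm{Vol}=V$, and $\deg(x_\rho^2)=\partial_\rho^2V=s_\rho$ by (1).

**Step 3: a global identity.** This step relates $s_\rho$ and $n_\rho$. Sum (3) over all $\rho$. Each $u_\tau$ occurs $n_\tau$ times on the left, so $\sum_\rho s_\rho u_\rho=-\sum_\rho n_\rho u_\rho$. Hence
$$v:=\sum_\rho(2+s_\rho)u_\rho=\sum_\rho(2-n_\rho)u_\rho. \tag{4}$$

**Step 4: proof of 1.** Let $L(f)=\sum_\rho(1+\frac{s_\rho}2)f_\rho$ and $P=\mathrm{Vol}+L+1$. Here $\mathrm{Vol}(f)=\frac12f^{\mathsf T}Bf$. Every monomial of $P$ depends on $f|_\sigma$ for one cone $\sigma$. Also $P$ is integral on $\mathrm{PL}(\Sigma)$: the possibly non-integral terms combine to $\frac12s_\rho(f_\rho^2+f_\rho)\in\mathbb Z$. Since $M\subseteq\ker B$, $\mathrm{Vol}(f+m)=\mathrm{Vol}(f)$, so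
$$P(f+m)-P(f)=L(m)=\sum_\rho\bigl(1+\tfrac{s_\rho}2\bigr)\langle m,u_\rho\rangle=\tfrac12\langle m,v\rangle .$$

Suppose $v=0$. Lemma 3 gives $\chi:K(\Sigma)\to\mathbb Z$ with $\chi(e^f)=P(f)$. We check the values on the $y_\sigma$. First, $\chi(1)=P(0)=1$. Next, $P(-x_\rho)=\frac{s_\rho}2-1-\frac{s_\rho}2+1=0$, so $\chi(y_\rho)=P(0)-P(-x_\rho)=1$. For a 2-cone on $\rho,\tau$,
$$\chi(y_\sigma)=P(0)-P(-x_\rho)-P(-x_\tau)+P(-x_\rho-x_\tau).$$
In this mixed second difference the constant, the linear terms and the squares cancel, and what remains is the coefficient of $f_\rho f_\tau$, which is $1$. So $\Sigma$ is Ehrhart with $\mathrm{Ehr}=P$.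

Conversely let $\Sigma$ be Ehrhart. By the known fact and Lemma 2, $\mathrm{Ehr}=\mathrm{Vol}+L'+c$ with $L'$ linear and $c$ constant. Then $c=\chi_\Sigma(1)=1$, and
$$1=\chi_\Sigma(y_\rho)=\mathrm{Ehr}(0)-\mathrm{Ehr}(-x_\rho)=-\tfrac{s_\rho}2+L'(x_\rho).$$
So $L'=L$ and $\mathrm{Ehr}=P$. Invariance of $\mathrm{Ehr}$ under $M$ gives $\langle m,v\rangle=0$ for all $m$, so $v=0$. With (4) this is statement 1.

**Step 5: proof of 2.** By Theorem 2 the condition is $\varphi_1|_{R^1}=0$. The class of $D\in\mathrm{PL}_{\mathbb Q}(\Sigma)$ lies in $R^1$ iff $\deg(Dx_\tau)=0$ for all $\tau$, that is, iff $BD=0$. Moreover $\varphi_1(D)=\partial_DE_1=L(D)$. So the condition is $\sum_\rho D_\rho(2+s_\rho)=0$ for all $D\in\ker B$. For such $D$, adding all coordinates of $BD=0$ gives $\sum_\rho(s_\rho+n_\rho)D_\rho=0$. Subtracting, the condition becomes $\sum_\rho D_\rho(2-n_\rho)=0$ for all $D\in\ker B$.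

**Step 6: proof of 3.** By Theorem 1(1), $\mathrm{Vol}=\sum_{ij\in\Delta}t_it_j$ (sum over edges) and $E_1=\sum_it_i$. By (2), the cases $k=0,2$ being automatic, $\mathrm{Ehr}\sim\mathrm{Vol}$ iff $E_1\in S_1$. Here $S_1$ is spanned by the forms $\partial\mathrm{Vol}/\partial t_j=\sum_{i\sim j}t_i$. The $t_i$ are linearly independent, and in this basis these forms are the columns of the adjacency matrix. $\square$

As a check, the complete fan of the plane has $s_\rho=1$ by (3), since $e_2+(-e_1-e_2)=-e_1$ and likewise at the other rays. So the formula in 1 gives $\frac12s^2+\frac32s+1$, as used earlier. For a cycle the all-ones vector is half the sum of the columns of the adjacency matrix, so $\mathrm{Ehr}\sim\mathrm{Vol}$. For the path on five vertices, $(1,0,-1,0,1)$ is in the kernel of the symmetric adjacency matrix and is not orthogonal to the all-ones vector.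

## An irreducible counterexample whose ray stars are tropical lines

The fan of the path on five vertices is special in two ways. It is reducible: for any numbers $c_F$ the polynomial $\sum_Fc_Ft^F$ (over edges $F$) is killed by $\mathcal I_\Sigma+\mathcal J_\Sigma$, by the argument of Step 1 for Theorem 1, so the space of 2-dimensional Minkowski weights has dimension at least $4$. It is also singular away from the origin: the star of the ray through $e_2$ has the rays $\pm e_1,\pm e_3$, a union of two lines. Here the star of a ray $\rho$ of a 2-dimensional fan is the fan in $N/\mathbb Zu_\rho$ whose rays are the images of the neighbors of $\rho$. Neither feature is the cause: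

**Theorem 4.** There is a 2-dimensional Ehrhart fan $\Sigma$ with no $\mathrm{td}$ satisfying $\mathrm{Ehr}_\Sigma=\mathrm{td}\cdot\mathrm{Vol}_\Sigma$, such that the space of 2-dimensional Minkowski weights on $\Sigma$ is $\mathbb Q\cdot1$, and the star of every ray is a tropical line: its rays are $r_0,\dots,r_k$ with $\sum r_i=0$, and any $k$ of them form part of a lattice basis, so it is the Bergman fan of $U_{2,k+1}$.

The Bergman fan of $U_{2,k+1}$ has as rays the images of the standard basis vectors in $\mathbb Z^{k+1}/\mathbb Z(1,\dots,1)$. For $k=2$ these are the three rays $e_1,e_2,-e_1-e_2$.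

**The plan of the construction.** We take two kinds of rays, over "points" $i$ and over "blocks" $j$, living in complementary summands $N_1$ and $N_2$, with 2-cones given by incidence. Over each point $i$ we put two rays $g_i$ and $S_i-g_i$, where $g_i$ is a new basis vector. They sum to a chosen vector $S_i$, and the new basis vectors leave few linear relations, which will control the stars and the Minkowski weights. The same is done over blocks with vectors $\Theta_j$. With all $s_\rho=0$, equation (3) requires $\sum_{i\in j}S_i=0$ for each block and $\sum_{j\ni i}\Theta_j=0$ for each point. By (4), the Ehrhart condition is $\sum_iS_i+\sum_j\Theta_j=0$. A function $D$ with value $D_i$ at $g_i$ and $0$ elsewhere is in $\ker B$ as soon as $\sum_{i\in j}D_i=0$ for each block, and it obstructs as soon as $\sum_iD_i\ne0$. So we look for an incidence structure with these properties.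

**Step 1: the data.** Let $s_1,s_2$ be a basis of $\mathbb Z^2$ with $s_3=-s_1-s_2$. Let $\theta_1,\theta_2$ be a basis of another $\mathbb Z^2$ with $\theta_3=-\theta_1-\theta_2$. Take 13 points, with vectors $S$ and numbers $D$ ($k=1,2,3$):

| point | $p_k$ | $q_k$ | $a_k$ | $b_1$ | $b_2$ | $c_1$ | $c_2$ |
|---|---|---|---|---|---|---|---|
| $S$ | $s_k$ | $s_k$ | $-s_k$ | $s_3$ | $-s_3$ | $-s_1$ | $s_1$ |
| $D$ | $1$ | $1$ | $-1$ | $-2$ | $-1$ | $-1$ | $-2$ |

and 14 blocks $j$ with labels $\Theta_j$:

| label | blocks |
|---|---|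
| $\theta_1$ | $\{p_1,a_1\},\ \{p_2,a_2\},\ \{p_3,a_3\}$ |
| $-\theta_1$ | $\{q_1,a_1\},\ \{q_2,a_2\},\ \{q_3,a_3\}$ |
| $\theta_2$ | $\{p_1,p_2,b_1\},\ \{p_3,b_2\}$ |
| $-\theta_2$ | $\{q_1,q_2,b_1\},\ \{q_3,b_2\}$ |
| $\theta_3$ | $\{p_1,c_1\},\ \{p_2,p_3,c_2\}$ |
| $-\theta_3$ | $\{q_1,c_1\},\ \{q_2,q_3,c_2\}$ |

Five properties are checked by inspection.

(a) In each block $\sum S_i=0$. The two-point blocks carry vectors $s,-s$ with $s$ one of $\pm s_1,\pm s_2,\pm s_3$. The three-point blocks carry $s_1,s_2,s_3$ in some order: $\{p_1,p_2,b_1\}$ gives $s_1,s_2,s_3$ and $\{p_2,p_3,c_2\}$ gives $s_2,s_3,s_1$. In both cases this is the only linear relation up to scale, and the vectors span a saturated sublattice: $\mathbb Zs$ with $s$ primitive, or all of $\mathbb Z^2$.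

(b) Each $p_k$ lies in exactly one block of each label $\theta_1,\theta_2,\theta_3$, and each $q_k$ in exactly one of each label $-\theta_1,-\theta_2,-\theta_3$. Each $a_k$ (resp. $b_k$, $c_k$) lies in exactly one block of each label $\pm\theta_1$ (resp. $\pm\theta_2$, $\pm\theta_3$). There are no other incidences. So the labels of the blocks through a point sum to $0$, this is their only linear relation up to scale, and they span a saturated sublattice, for the same reason as in (a).

(c) $\sum_iS_i=0$: the $p$'s, the $q$'s, the $a$'s, the $b$'s and the $c$'s each sum to $0$. Also $\sum_j\Theta_j=0$, since each label occurs as often as its negative.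

(d) $\sum_{i\in j}D_i=0$ for each block: the sums are $1-1$ or $1+1-2$. But $\sum_iD_i=6-3-3-3=-3$.

(e) The point–block incidence graph is connected: $p_1,p_2$ share a block, $p_2,p_3$ share a block, $p_k$ and $q_k$ each share a block with $a_k$, the points $b_1,b_2,c_1,c_2$ each share a block with some $p_k$, and every block contains a $p_k$ or a $q_k$.

**Step 2: the fan.** This step checks that we have a pure 2-dimensional unimodular fan. Let $N_1=\mathbb Z^2\oplus\bigoplus_i\mathbb Zg_i$ ($i$ over points), $N_2=\mathbb Z^2\oplus\bigoplus_j\mathbb Zh_j$ ($j$ over blocks), and $N=N_1\oplus N_2$, where the $S_i$ lie in the $\mathbb Z^2$ of $N_1$ and the $\Theta_j$ in that of $N_2$. The rays are generated by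
$$u_i'=g_i,\quad u_i''=S_i-g_i\ \in N_1,\qquad w_j'=h_j,\quad w_j''=\Theta_j-h_j\ \in N_2 .$$
Each has a coordinate $\pm1$, so it is primitive, and they are pairwise distinct. The 2-cones are those spanned by a $u$ over $i$ and a $w$ over $j$ with $i\in j$. Since $u$ extends to a basis of $N_1$ and $w$ to a basis of $N_2$, these cones are unimodular. If $\alpha u+\beta w=\alpha'\tilde u+\beta'\tilde w$ with nonnegative coefficients, compare components: $\alpha u=\alpha'\tilde u$ and $\beta w=\beta'\tilde w$. Distinct primitive vectors generate distinct rays, so $\alpha=\alpha'=0$ unless $u=\tilde u$, and similarly for $w$. Hence two cones meet along the cone on their common rays. Every point lies in a block and every block contains a point, so the fan $\Sigma$ is pure of dimension $2$.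

**Step 3: balanced and Ehrhart.** The neighbors of a ray over block $j$ are the $u_i',u_i''$ with $i\in j$, with sum $\sum_{i\in j}S_i=0$ by (a). The neighbors of a ray over point $i$ sum to $\sum_{j\ni i}\Theta_j=0$ by (b). So (3) holds with all $s_\rho=0$, and $\Sigma$ is balanced by Step 2 in the proof of Theorem 3. Equation (4) gives
$$v=2\sum_\rho u_\rho=2\Bigl(\sum_iS_i+\sum_j\Theta_j\Bigr)=0$$
by (c). So $\Sigma$ is Ehrhart by Theorem 3(1), and $\mathrm{Ehr}=\mathrm{Vol}+\sum_\rho f_\rho+1$.

**Step 4: no operator.** This step exhibits the obstruction of Lemma 5. Let $D\in\mathrm{PL}_{\mathbb Q}(\Sigma)$ have $D(u_i')=D_i$ and value $0$ on all other ray generators. Since all $s_\rho=0$, the coordinate of $BD$ at $\rho$ is $\sum_{\tau\sim\rho}D_\tau$. If $\rho$ lies over a block $j$ this is $\sum_{i\in j}D_i=0$ by (d). If $\rho$ lies over a point, its neighbors lie over blocks, where $D$ vanishes. So $BD=0$ and $\partial_D\mathrm{Vol}=f^{\mathsf T}BD=0$. But $\partial_D\mathrm{Ehr}=\sum_\rho D_\rho=\sum_iD_i=-3\ne0$. By Lemma 5 there is no $\mathrm{td}$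 with $\mathrm{Ehr}_\Sigma=\mathrm{td}\cdot\mathrm{Vol}_\Sigma$.

**Step 5: the stars.** This step shows that the star of every ray is a tropical line. Let the ray lie over $j$, with generator $w$. As $w$ is primitive in $N_2$, the quotient is $N/\mathbb Zw=N_1\oplus N_2/\mathbb Zw$, a lattice in which $N_1$ is a direct summand. The star has as rays the images of $g_i$ and $S_i-g_i$, $i\in j$. They sum to $\sum_{i\in j}S_i=0$. Consider any relation $\sum_{i\in j}(\lambda_ig_i+\mu_i(S_i-g_i))=0$. The coefficient of $g_i$ gives $\lambda_i=\mu_i$, and then $\sum_{i\in j}\lambda_iS_i=0$, so all $\lambda_i$ are equal by (a). Hence the relation with all coefficients $1$ is the only one up to scale, and the $2|j|$ vectors have rank $2|j|-1$. They generate $\bigoplus_{i\in j}\mathbb Zg_i\oplus\langle S_i:i\in j\rangle$, which is saturated in $N_1$ by (a). Each vector is minus the sum of the others, so any $2|j|-1$ of them generate this sublattice. Their number equals its rank, so they form a basis of it, and a basis of a saturated sublattice is part of a lattice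 basis. This is the claim with $k+1=2|j|$. Sending the basis vectors of $\mathbb Z^{k+1}$ to $r_0,\dots,r_k$ identifies $\mathbb Z^{k+1}/\mathbb Z(1,\dots,1)$ with this sublattice and the Bergman fan of $U_{2,k+1}$ with the star.

For a ray over a point $i$, exchange the roles of $N_1$ and $N_2$: the star has the rays $h_j$ and $\Theta_j-h_j$ for the blocks $j\ni i$, and the same argument applies with (b) in place of (a).

**Step 6: irreducibility.** This step shows that the 2-dimensional Minkowski weights are the constants. Let $\ell$ be a functional on $\mathbb QA^2(\Sigma)$ and $c_{\rho\tau}=\ell(x_\rho x_\tau)$ for adjacent $\rho,\tau$. For a ray $\tau$ and all $m\in M$,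
$$0=\ell(x_\tau m)=\sum_{\rho\sim\tau}c_{\rho\tau}\langle m,u_\rho\rangle+\ell(x_\tau^2)\langle m,u_\tau\rangle ,$$
so $\sum_{\rho\sim\tau}c_{\rho\tau}u_\rho\in\mathbb Qu_\tau$. The left side lies in one of $N_{1,\mathbb Q},N_{2,\mathbb Q}$ and $u_\tau$ in the other, so the sum is $0$. By the uniqueness of relations in Step 5, $c_{\rho\tau}$ does not depend on the neighbor $\rho$ of $\tau$. Thus any two 2-cones sharing a ray have the same weight. The adjacency graph of rays is connected: by (e) the incidence graph is connected, and both rays over a point are adjacent to both rays over each block containing it. So $c$ is constant. Conversely the constant $1$ is a Minkowski weight because $\Sigma$ is balanced. This proves Theorem 4. $\square$
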